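# Closed walks in the Watts–Strogatz graph and in its local limit

## A hexagon with one rewired edge

Take the hexagon on $1,\dots,6$. Remove the edge $\{1,2\}$ and put $\{1,4\}$ in its place. How many closed walks of length $4$ are there, before and after?

For any finite simple graph this can be counted by hand. A closed walk of length $4$ from $o$ has one of three forms:

- $o\to u\to o\to u'\to o$, which gives $d(o)^2$ walks, where $d$ is the degree;
- $o\to u\to w\to u\to o$ with $w\ne o$, which gives $\sum_{u\sim o}(d(u)-1)$ walks;
- a trip around a genuine $4$-cycle.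

Sum over $o$. Since $\sum_o\sum_{u\sim o}(d(u)-1)=\sum_u d(u)(d(u)-1)$, and each $4$-cycle is traversed from $4$ starting points in $2$ directions,
$$\operatorname{tr}A^4=2\sum_v d(v)^2-\sum_v d(v)+8\cdot\#\{4\text{-cycles}\}.\tag{1}$$
For the hexagon this is $2\cdot 24-12=36$, or $6$ per vertex. After rewiring, the edges are $23,34,45,56,61,14$, the degrees of $1,\dots,6$ are $2,1,2,3,2,2$, and there is one $4$-cycle, namely $1,4,5,6$. So we get $2\cdot26-12+8=48$, or $8$ per vertex. Rewiring kept the number of edges. It raised the count by spreading out the degrees, and also by creating a short cycle, which is an effect of the small size.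

Now take a large ring of $n$ vertices. Each vertex $i$ owns the edge to its right neighbor. Independently with probability $p$, this edge is rewired: it is replaced by an edge from $i$ to a random vertex. What should $\frac1n\operatorname{tr}A_n^4$ be? A vertex $v$ has one edge that it owns (always there, rewired or not), the edge owned by its left neighbor (there with probability $1-p$), and the rewired edges that happen to land at $v$. The last number is close to $\mathrm{Bin}(n,p/n)$, hence to $\mathrm{Poisson}(p)$. So a typical degree should be $1+\mathrm{Bernoulli}(1-p)+\mathrm{Poisson}(p)$ with independent summands. Its mean is $2$, its variance is $p(1-p)+p$, and its second moment is $4+p(2-p)$. If $4$-cycles are rare, (1) suggests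
$$\tfrac1n\operatorname{tr}A_n^4\approx 2\big(4+p(2-p)\big)-2=6+2p(2-p).\tag{2}$$

For $k=4$ degrees were enough. For general $k$, a closed walk of length $k$ explores a whole neighborhood of its starting point, and $\frac1n\operatorname{tr}A_n^k$ is the average over all vertices of the number of such walks. So we need a random rooted graph that describes what a typical vertex sees, and we ask whether the average walk count in the ring converges to the expected walk count in that object. This is a problem in Grégoire Meunier and Sean O'Rourke, "Limiting spectral distribution for the adjacency matrix of the Watts-Strogatz random graph", arXiv:2607.28817 (2026). The answer is yes.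

## The fuzz, and the statements to be proved

Fix an even integer $K\ge2$ and $p\in[0,1]$. Put $m=K/2$ and $[m]=\{1,\dots,m\}$, and let $n>K$. We identify $V_n=\{1,\dots,n\}$ with $\mathbb Z_n$.

**Definition (Watts–Strogatz graph $WS_n(K,p)$).** Start with the ring lattice, in which each vertex is joined to its $m$ nearest neighbors on each side. For $i=1,\dots,n$ in increasing order, and for each edge $\{i,j\}$ with $j$ one of the $m$ right neighbors of $i$ (in increasing order), independently with probability $p$ rewire the edge: remove $\{i,j\}$ and add $\{i,l\}$, with $l$ uniform among the vertices different from $i$ and not already adjacent to $i$. The adjacency matrix of the result is $A_n$.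

Whether $j$ itself counts as "already adjacent" while $\{i,j\}$ is being rewired will not matter; the proof covers both readings. If there is no admissible vertex, the edge stays in place.

**Definition (the fuzz).** A *full $K$-path* is the graph on $\mathbb Z$, rooted at $0$, in which each vertex is joined to its $m$ nearest neighbors on either side. A *reduced $K$-path* is a full $K$-path from which one of the $m$ edges from the root to its right neighbors, chosen uniformly, is removed. A *full $K$-fuzz* is built from a full $K$-path as follows. For each node, each of its edges to right neighbors is independently rewired with probability $p$: it is removed and replaced by a shortcut from that node to the root of a new independent full $K$-fuzz. In addition, each node independently receives $\mathrm{Poisson}(pm)$ incoming shortcuts, each joining it to the root of an independent reduced $K$-fuzz. A *reduced $K$-fuzz* is defined in the same way, starting from a reduced $K$-path; its root has only $m-1$ right edges left, each rewired with probability $p$. All random choices are independent. $F=F(K,p)$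 is the full $K$-fuzz, rooted at the root $o$ of its initial path.

Why "reduced"? Suppose that in the ring a rewired edge of vertex $i$ lands at $v$. Seen from $v$, the vertex $i$ is the root of a new piece of lattice, but one of its right edges has already been spent: it is the edge we came along.

We shall use the following form of the definition. By Poisson thinning, splitting the $\mathrm{Poisson}(pm)$ incoming shortcuts by the uniform index of the removed edge gives: for each $s\in[m]$ independently, a node has $\mathrm{Poisson}(p)$ incoming shortcuts *of type $s$*, each leading to the root of a reduced fuzz whose removed root edge is $\{0,s\}$.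

For a rooted graph $(G,v)$ let $c_k(G,v)$ be the number of closed walks of length $k$ from $v$, and $w_k(G,v)$ the number of all walks of length $k$ from $v$. In a multigraph, walks are counted with edge multiplicity, so that $c_k(G,v)=(A^k)_{vv}$ and $w_k(G,v)=(A^k\mathbf 1)(v)$, with $\mathbf 1$ the all-ones vector. Write
$$m_k=m_k(p)=\mathbb E\,[c_k(F(K,p),o)].$$

**Small cases.** For $k=1$ both $\operatorname{tr}A_n$ and $m_1$ are $0$. For $k=2$, $\frac1n\operatorname{tr}A_n^2$ is twice the number of edges over $n$, that is $2nm/n=K$. In $F$ the root has $m$ edges or out-shortcuts of its own, $m$ possible edges from the left, each present with probability $1-p$, and $\mathrm{Poisson}(pm)$ incoming shortcuts, so $m_2=\mathbb E d(o)=m+m(1-p)+pm=K$.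

For $k=4$ and $K=2$ the component of $o$ in $F$ is a tree, so $c_4=d(o)^2+\sum_{u\sim o}(d(u)-1)$. The expected contributions of the neighbors to the sum are as follows. The right lattice neighbor, present with probability $1-p$, has its own right slot and $\mathrm{Poisson}(p)$ incoming shortcuts besides the edge to $o$: $(1-p)(1+p)$. The out-shortcut, present with probability $p$, leads to a root whose other edges number $2$ on average: $2p$. The left lattice neighbor: $(1-p)\cdot\big((1-p)+p\big)=1-p$. The incoming shortcuts, $p$ on average, lead to reduced roots, with $(1-p)+p=1$ other edges on average: $p$. The sum is $2+2p-p^2$. Together with $\mathbb E d(o)^2=4+2p-p^2$ this gives $m_4=6+2p(2-p)$, in agreement with (2). Had we used full fuzzes for incoming shortcuts, the last term would be $2p$ and the agreement would fail.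

**Theorem 1.** For all $k\ge1$, $p\in[0,1]$ and even $K\ge2$: $m_k<\infty$, and $\frac1n\operatorname{tr}A_n^k\to m_k$ in probability.

**Theorem 2.**

- (a) For every $q\ge1$, $\big\|\frac1n\operatorname{tr}A_n^k-m_k\big\|_{L^q}\le Cn^{-1/2}$. Moreover $\big|\frac1n\mathbb E\operatorname{tr}A_n^k-m_k\big|\le C_\varepsilon n^{-1+\varepsilon}$ for every $\varepsilon>0$.
- (b) $\frac1n\operatorname{tr}A_n^k\to m_k$ almost surely, whatever the joint law of the graphs for different $n$.
- (c) There is a unique probability measure $\mu$ on $\mathbb R$ with moments $(m_k)$. The empirical spectral distribution of $A_n$, which puts mass $\frac1n$ at each eigenvalue, converges weakly to $\mu$ almost surely. The support of $\mu$ is bounded if and only if $p=0$.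
- (d) $m_k(p)$ is a polynomial in $p$ of degree $\le k$, and $\liminf_n n\operatorname{Var}\big(\frac1n\operatorname{tr}A_n^k\big)\ge\frac{p(1-p)}m\,m_k'(p)^2$. For $p\in(0,1)$ the right side is positive for $k=3$ if $K\ge4$, and for $k=4$ if $K=2$. So the order $n^{-1/2}$ in (a) cannot be improved in general.

From now on $k\ge1$ is fixed, $C$ denotes constants that depend only on $K,p,k$ and a moment exponent $q$, never on $n$, and $0^0=1$.

## Memory, hubs and unbounded counts

A sensible first plan has two parts. Explore the neighborhood of a vertex in $WS_n$ step by step and compare it with $F$; this should give $\frac1n\mathbb E\operatorname{tr}A_n^k\to m_k$. Then use a bounded-difference inequality to show that $\frac1n\operatorname{tr}A_n^k$ is close to its mean. It meets three obstacles.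

*Memory.* The target of a rewired edge avoids the current neighbors of $i$, which depend on everything done before. The edges are not independent functions of independent inputs, and since vertices are processed in order, the law of $WS_n$ is not obviously invariant under rotation.

*Hubs.* Even with independent inputs, bounded differences fail. Take $K=2$ and $k=4$, and suppose that every vertex sends its rewired edge to one vertex $v$ (a loop at $v$ being discarded). The graph is a star with $n-1$ leaves, its nonzero eigenvalues are $\pm\sqrt{n-1}$, and $\operatorname{tr}A^4=2(n-1)^2$. Deleting one edge gives $2(n-2)^2$. So one input can change the trace by $2(2n-3)$, of order $n$. The bounded-difference bound for the variance of $\frac1n\operatorname{tr}A^4$ is then of order $n^{-2}\cdot n\cdot n^2=n$, which says nothing.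

*Unbounded counts.* Convergence in law of neighborhoods does not give convergence of $\mathbb E c_k$, because $c_k$ is unbounded: a variable equal to $n$ with probability $1/n$ and $0$ otherwise tends to $0$ in law and has mean $1$.

The second and third obstacles have one cause: walk counts near vertices of high degree. High degrees are rare, and their moments are bounded. What is missing is a way to convert moments of walk counts into moments of degrees without looking at neighborhoods. A single vertex does not allow this, since a vertex of low degree may sit next to a hub. Summed over all vertices it is possible, with constant $1$: this is Lemma 1 below. The first obstacle will be removed by coupling $WS_n$ with a multigraph $\tilde G_n$ that has independent inputs and is rotation invariant. With $\tilde A$ its adjacency matrix, the proof estimates the three terms of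
$$\tfrac1n\operatorname{tr}A_n^k-m_k=\tfrac1n\big(\operatorname{tr}A_n^k-\operatorname{tr}\tilde A^k\big)+\tfrac1n\big(\operatorname{tr}\tilde A^k-\mathbb E\operatorname{tr}\tilde A^k\big)+\big(\tfrac1n\mathbb E\operatorname{tr}\tilde A^k-m_k\big).\tag{3}$$

## Trading walk counts for degrees

For a nonnegative symmetric matrix $S$ put $d_S=S\mathbf 1$ and $w^S_j=S^j\mathbf 1$. If $S$ is an adjacency matrix, these are the degree and the number of walks of length $j$.

**Lemma 1.** For $s\ge0$, $q\ge1$ and integers $j\ge0$: $\ \sum_vd_S(v)^s\,w_j^S(v)^q\le\sum_vd_S(v)^{s+jq}$.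

For a star with $d$ leaves, $w_2=d$ at every vertex. With $s=0$, $j=q=2$ the claim reads $d^2+d^3\le d^4+d$, that is $0\le d(d-1)^2(d+1)$.

*Proof.* Drop the index $S$. For $j=0$ and $j=1$ there is equality, as $w_0=\mathbf 1$ and $w_1=d$. Let $j\ge2$ and assume the claim for $j-1$, for all $s$ and $q$.

**Step 1: peel off one step of the walk.** We have $w_j(v)=\sum_uS_{vu}w_{j-1}(u)$, with total weight $\sum_uS_{vu}=d(v)$. Jensen's inequality gives $w_j(v)^q\le d(v)^{q-1}\sum_uS_{vu}w_{j-1}(u)^q$ (if $d(v)=0$, both sides are $0$). With $a=s+q-1\ge0$,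
$$\sum_vd(v)^sw_j(v)^q\le\sum_{u,v}S_{uv}\,d(v)^a\,w_{j-1}(u)^q.$$

**Step 2: separate $u$ from $v$.** Put $b=(j-1)q>0$. Weighted Young's inequality $X^aY^b\le\frac a{a+b}X^{a+b}+\frac b{a+b}Y^{a+b}$ with $X=d(v)$, $Y=w_{j-1}(u)^{1/(j-1)}$, so $Y^b=w_{j-1}(u)^q$, gives
$$\sum_{u,v}S_{uv}d(v)^aw_{j-1}(u)^q\le\tfrac a{a+b}\sum_vd(v)^{a+b+1}+\tfrac b{a+b}\sum_ud(u)\,w_{j-1}(u)^{q'},\qquad q'=\tfrac{a+b}{j-1}.$$
Here we summed $S_{uv}$ over the variable that no longer appears, which produces the factors $d(v)$ and $d(u)$.

**Step 3: use the induction hypothesis on the second sum.** We have $q'\ge\frac b{j-1}=q\ge1$, so the claim for $j-1$ with exponents $1$ and $q'$ gives $\sum_ud(u)w_{j-1}(u)^{q'}\le\sum_ud(u)^{1+(j-1)q'}=\sum_ud(u)^{1+a+b}$. Both sums are thus at most $\sum_vd(v)^{1+a+b}$, the weights add up to $1$, and $1+a+b=s+q+(j-1)q=s+jq$. $\square$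

**Lemma 2.** Let $X,Y,S,\Delta$ be nonnegative symmetric matrices with $X,Y\le S$ and $|X-Y|\le\Delta$ entrywise, and let $\delta=\Delta\mathbf 1$. Then $|\operatorname{tr}X^k-\operatorname{tr}Y^k|\le k\sum_v\delta(v)\,w^S_{k-1}(v)$.

*Proof.* The telescoping identity $X^k-Y^k=\sum_{j=0}^{k-1}X^j(X-Y)Y^{k-1-j}$ and entrywise domination give
$$|\operatorname{tr}X^k-\operatorname{tr}Y^k|\le\sum_{j=0}^{k-1}\operatorname{tr}(S^j\Delta S^{k-1-j})=k\operatorname{tr}(\Delta S^{k-1})=k\sum_{u,v}\Delta_{uv}(S^{k-1})_{vu}.$$
Finally $(S^{k-1})_{vu}\le w^S_{k-1}(v)$, and $\sum_u\Delta_{uv}=\delta(v)$. $\square$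

## Independent slots

**Definition (slots and the multigraph $\tilde G_n$).** A *slot* is a pair $\sigma=(i,s)\in\mathbb Z_n\times[m]$; it stands for the $s$-th right edge of $i$. Let $X_\sigma=(B_\sigma,U_\sigma)$ be independent over $\sigma$, with $B_\sigma\sim\mathrm{Bernoulli}(p)$ and $U_\sigma$ uniform on $\mathbb Z_n$, independent of each other. In $\tilde G_n$ the slot $(i,s)$ carries the edge $\{i,i+s\}$ if $B_{i,s}=0$, and $\{i,U_{i,s}\}$ if $B_{i,s}=1$; a loop is discarded. Let $\tilde E_\sigma$ be the $0/1$ symmetric matrix of the edge in slot $\sigma$ (zero for a loop), $\tilde A=\sum_\sigma\tilde E_\sigma$ and $\tilde d=\tilde A\mathbf 1$.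

For instance, with $K=2$, if $B_1=B_5=1$, $U_1=5$, $U_5=1$, then $\tilde G_n$ has a double edge $\{1,5\}$, which $WS_n$ never has. The law of $\tilde G_n$ is invariant under rotations of $\mathbb Z_n$.

**Step 1: degrees of $\tilde G_n$ have bounded moments.** A vertex $v$ has at most $m$ edges from its own slots, at most $m$ lattice edges from the left, and those from the slots counted by $\tilde I(v)=\#\{\sigma:B_\sigma=1,\,U_\sigma=v\}\sim\mathrm{Bin}(nm,p/n)$. So $\tilde d(v)\le2m+\tilde I(v)$, and since $(1+\frac pn(e^\theta-1))^{nm}\le e^{pm(e^\theta-1)}$,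
$$\mathbb E\,e^{\theta\tilde d(v)}\le e^{2m\theta+pm(e^\theta-1)}\qquad(\theta\ge0).\tag{4}$$
All moments of $\tilde d(v)$ are bounded uniformly in $n$.

**Step 2: couple $WS_n$ with $\tilde G_n$.** The aim is that only a few slots carry different edges. In $WS_n$ each slot always carries exactly one edge, and distinct slots carry distinct pairs: the lattice edges are distinct because $n>K$, a new edge always joins a pair that is not adjacent at that time, and the only edge ever removed is the lattice edge of the slot being processed. Run the process with the same bits $B_\sigma$. When $\sigma=(i,s)$ comes up, let $\mathrm{Forb}_\sigma$ consist of $i$ and all vertices regarded as adjacent to $i$ at this time; it is determined by the past. If $B_\sigma=1$ and $U_\sigma\notin\mathrm{Forb}_\sigma$, use $U_\sigma$ as the new endpoint. If $B_\sigma=1$ and $U_\sigma\in\mathrm{Forb}_\sigma$, pick the endpoint uniformly from the complement of $\mathrm{Forb}_\sigma$ with fresh randomness (if the complement is empty, leave the edge). Given the past and $B_\sigma=1$, and writing $h=|\mathrm{Forb}_\sigma|<n$,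 each admissible vertex is chosen with probability $\frac1n+\frac hn\cdot\frac1{n-h}=\frac1{n-h}$. So this is the Watts–Strogatz process.

Call $\sigma$ *differing* if $B_\sigma=1$ and $U_\sigma\in\mathrm{Forb}_\sigma$, and let $D$ be the number of differing slots. Every other slot carries the same edge in both graphs: its lattice edge if $B_\sigma=0$, and $\{i,U_\sigma\}$ if $B_\sigma=1$; the latter is not a loop, because $i\in\mathrm{Forb}_\sigma$.

**Step 3: $D$ has bounded exponential moments.** When $(i,s)$ is processed, $i$ has at most $m$ edges in its own slots, at most $m$ lattice edges from the left, and at most $J(i)$ others, where $J(i)$ is the final number of slots at other vertices that were rewired to $i$. So $|\mathrm{Forb}_\sigma|\le1+2m+J(i)$, and $\sum_iJ(i)\le nm$. Given the past, $\sigma$ is differing with probability $\pi_\sigma=p|\mathrm{Forb}_\sigma|/n$. Hence, deterministically,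
$$\sum_\sigma\pi_\sigma\le\frac mn\sum_i\big(1+2m+J(i)\big)\le\lambda:=m(1+3m).$$
Given the past, $e^{1\{\sigma\text{ differs}\}}$ has mean $1+(e-1)\pi_\sigma$. So the partial products of $\prod_\sigma e^{1\{\sigma\text{ differs}\}}/(1+(e-1)\pi_\sigma)$ form a martingale, and the full product has expectation $1$. Its denominator is at most $e^{(e-1)\sum_\sigma\pi_\sigma}\le e^{(e-1)\lambda}$, so
$$\mathbb E\,e^D\le e^{(e-1)\lambda},\quad\text{and all moments of }D\text{ are bounded uniformly in }n.\tag{5}$$

**Proposition 1.** For every $q\ge1$, $\ \mathbb E\,|\operatorname{tr}A_n^k-\operatorname{tr}\tilde A^k|^q\le Cn$.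

For $q=1$ this is of no use. The power lies in large $q$: the $L^q$ norm is at most $(Cn)^{1/q}$.

*Proof.* If $k=1$, both traces vanish. Let $k\ge2$, and let $E_\sigma$ be the matrix of the edge that slot $\sigma$ carries in $WS_n$, so $A_n=\sum_\sigma E_\sigma$.

**Step 1: reduce to degrees.** Put $S=\tilde A+\sum_{\sigma\text{ differing}}E_\sigma$ and $\Delta=\sum_{\sigma\text{ differing}}(E_\sigma+\tilde E_\sigma)$. Then $A_n,\tilde A\le S$ and $|A_n-\tilde A|\le\Delta$. Each edge matrix has entries summing to at most $2$, so $\sum_v\delta(v)\le4D$ for $\delta=\Delta\mathbf 1$. Put $Q=(k-1)q\ge1$. We bound the maximum of $w^S_{k-1}$ by its $\ell^q$ norm; Lemma 2, and Lemma 1 with $s=0$, give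
$$|\operatorname{tr}A_n^k-\operatorname{tr}\tilde A^k|^q\le\big(4kD\max_vw^S_{k-1}(v)\big)^q\le(4kD)^q\sum_vw^S_{k-1}(v)^q\le(4kD)^q\sum_vd_S(v)^Q.$$

**Step 2: take expectations.** We have $d_S=\tilde d+D'$ with $D'\ge0$ and $\sum_vD'(v)\le2D$. So $\sum_vd_S(v)^Q\le2^{Q-1}\big(\sum_v\tilde d(v)^Q+(2D)^Q\big)$, because $\sum_vD'(v)^Q\le(\sum_vD'(v))^Q$. The term $\mathbb E[D^q(2D)^Q]$ is bounded by (5). For the other term, $\mathbb E\big(\sum_v\tilde d(v)^Q\big)^2\le n\sum_v\mathbb E\,\tilde d(v)^{2Q}\le Cn^2$, so by the Cauchy–Schwarz inequality $\mathbb E\big[D^q\sum_v\tilde d(v)^Q\big]\le(\mathbb ED^{2q})^{1/2}(Cn^2)^{1/2}\le Cn$. $\square$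

## Fluctuations of the trace

We recall Burkholder's inequality (Burkholder 1966): for $q\ge2$ and martingale differences $D_t$, $\mathbb E|\sum_tD_t|^q\le C_q\,\mathbb E\big(\sum_tD_t^2\big)^{q/2}$. It needs no bound on the worst difference. It needs $\sum_t\mathbb E|D_t|^q$, and this is what Lemma 1 controls.

**Proposition 2.** For every $q\ge2$, $\ \mathbb E\,|\operatorname{tr}\tilde A^k-\mathbb E\operatorname{tr}\tilde A^k|^q\le Cn^{q/2}$.

*Proof.* Let $f=\operatorname{tr}\tilde A^k$.

**Step 1: write $f-\mathbb Ef$ as a sum of martingale differences, one per slot.** Enumerate the slots $\sigma_1,\dots,\sigma_{nm}$ and let $\mathcal F_t$ be generated by $X_{\sigma_1},\dots,X_{\sigma_t}$. Let $X'$ be an independent copy of $X$, with matrices $\tilde E'_\sigma$ and $\tilde A'=\sum_\sigma\tilde E'_\sigma$. Let $\tilde A^{(t)}$ and $f^{(t)}$ arise from $\tilde A$ and $f$ by replacing $X_{\sigma_t}$ with $X'_{\sigma_t}$. Since $f^{(t)}$ does not depend on $X_{\sigma_t}$, we have $\mathbb E[f^{(t)}|\mathcal F_t]=\mathbb E[f^{(t)}|\mathcal F_{t-1}]=\mathbb E[f|\mathcal F_{t-1}]$. Hence $D_t:=\mathbb E[f|\mathcal F_t]-\mathbb E[f|\mathcal F_{t-1}]=\mathbb E[f-f^{(t)}|\mathcal F_t]$,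 and $\mathbb E|D_t|^q\le\mathbb E|f-f^{(t)}|^q$ by Jensen.

**Step 2: bound the sum of the $q$-th moments by degrees.** Put $S=\tilde A+\tilde A'$ and $\Delta_t=\tilde E_{\sigma_t}+\tilde E'_{\sigma_t}$, with row sums $\delta_t$. Then $\tilde A,\tilde A^{(t)}\le S$ and $|\tilde A-\tilde A^{(t)}|\le\Delta_t$. Moreover $\sum_v\delta_t(v)\le4$, and since $\sum_t\Delta_t=S$, $\sum_t\delta_t=d_S$. Lemma 2 and Jensen (weights $\delta_t(v)$, total at most $4$) give $|f-f^{(t)}|^q\le k^q4^{q-1}\sum_v\delta_t(v)\,w^S_{k-1}(v)^q$. Now sum over $t$ and apply Lemma 1 with $s=1$: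
$$\sum_t\mathbb E|D_t|^q\le k^q4^{q-1}\,\mathbb E\sum_vd_S(v)\,w^S_{k-1}(v)^q\le k^q4^{q-1}\,\mathbb E\sum_vd_S(v)^{1+(k-1)q}\le Cn,$$
by (4) for both copies.

**Step 3: conclude.** By Burkholder and Hölder, $\mathbb E|f-\mathbb Ef|^q\le C\,\mathbb E\big(\sum_tD_t^2\big)^{q/2}\le C(nm)^{q/2-1}\sum_t\mathbb E|D_t|^q\le Cn^{q/2}$. $\square$

## Charts, patterns and the neighborhood of a vertex

It remains to compare $\frac1n\mathbb E\operatorname{tr}\tilde A^k=\mathbb Ec_k(\tilde G_n,0)$ (rotation invariance) with $m_k$. We cut $F$ down to a finite object that walks of length $k$ cannot leave, and compute the probability of seeing this object around the vertex $0$ of $\tilde G_n$. Let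
$$R=mk,\qquad W=\{-R,\dots,R\}.$$

**Definition (pattern).** A pattern $T$ is a finite rooted tree of *charts* $a$ of generations $|a|\le k$, of the following form.

- Each chart has a type, *full* or $\mathrm{red}_s$ with $s\in[m]$. The root chart is full.
- The *active slots* of $a$ are $\Sigma_a=W\times[m]$ if $a$ is full, and $\Sigma_a=W\times[m]\setminus\{(0,s)\}$ if $a$ is $\mathrm{red}_s$. The chart carries bits $b_a:\Sigma_a\to\{0,1\}$.
- If $|a|<k$, the chart also carries numbers $N_a(x,s)\in\mathbb Z_{\ge0}$ for $(x,s)\in W\times[m]$. Its children are: for each $(x,s)\in\Sigma_a$ with $b_a(x,s)=1$ one full chart, the *out-child at $(x,s)$*; and for each $(x,s)\in W\times[m]$ and $1\le j\le N_a(x,s)$ one chart of type $\mathrm{red}_s$, the *in-child at $(x,s,j)$*. For a child $a'$ write $x_{a'}=x$.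
- Charts of generation $k$ have no children.

$N(T)$ is the number of charts. The graph $H(T)$ has vertices $(a,x)$ with $x\in W$, root $(\text{root chart},0)$, and the edges $(a,x)\sim(a,x+s)$ for $(x,s)\in\Sigma_a$ with $b_a(x,s)=0$ and $x+s\in W$, and $(a,x_{a'})\sim(a',0)$ for each child $a'$ of $a$.

A chart is a window of width $2R+1$ on one line of the fuzz, centered at the root of that line. If we restrict each line of $F$ to $W$ and keep the lines reached from kept positions by at most $k$ shortcuts, we obtain a random pattern $F^{(k)}$; in-children of the same $(x,s)$ are numbered in order of construction. By the thinned description of $F$,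
$$P(T):=\mathbb P(F^{(k)}=T)=\prod_a\prod_{(x,s)\in\Sigma_a}p^{b_a(x,s)}(1-p)^{1-b_a(x,s)}\prod_{|a|<k}\ \prod_{(x,s)\in W\times[m]}e^{-p}\frac{p^{N_a(x,s)}}{N_a(x,s)!}.\tag{6}$$
The number of charts is dominated by the total progeny up to generation $k$ of a Galton–Watson process with offspring $m(2R+1)+\mathrm{Poisson}(pm(2R+1))$. Hence $N(F^{(k)})<\infty$ almost surely, $\sum_TP(T)=1$, and
$$\mathbb E\,N(F^{(k)})^2<\infty.\tag{7}$$

**Example.** Let $K=2$, so $m=1$, and $k=1$, so $W=\{-1,0,1\}$. Let the root chart have bits $0,1,0$ at $x=-1,0,1$, and $N(0,1)=1$, $N(\pm1,1)=0$. It has one out-child (full, three bits) and one in-child ($\mathrm{red}_1$, two bits, at $x=\pm1$). Let all their bits be $0$. The root of $H(T)$ has three neighbors: $-1$ on its line, and the centers of the two children. Formula (6) gives $P(T)=p(1-p)^2\cdot pe^{-3p}\cdot(1-p)^5=p^2(1-p)^7e^{-3p}$.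

To see this around $0$ in $\tilde G_n$, with children centered at $c_1$ (out) and $c_2$ (in) and the windows disjoint, we need nine bits as prescribed ($B_0=1$ and $B_{c_2}=1$, the other seven $0$), $U_0=c_1$, $U_{c_2}=0$, and no other rewired slot landing in $\{-1,0,1\}$. The probability is $p^2(1-p)^7n^{-2}(1-3p/n)^{n-9}$. There are about $n^2$ choices of $(c_1,c_2)$, so the total tends to $P(T)$. The general computation is the same.

**Step 1: walks of length at most $k$ see only the pattern.** Claim: in $F$ and in $H(T)$, a walk from the root is, after $t$ steps, at some $(a,x)$ with $|a|\le t$ and $|x|\le mt$. The proof is by induction on $t$. A lattice step changes $x$ by at most $m$. A step to a child leads to $x=0$ and raises the generation by one. A step to the parent leads to $(\text{parent},x_a)$; a chart $a\ne$ root can be entered from outside its subtree only by the edge from $(\text{parent},x_a)$ to $(a,0)$, so that vertex was visited before and already satisfies the bound.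

Call $(a,x)$ *inner* if $|a|\le k-1$ and $|x|\le R-m$. By the claim, a walk of length $j\le k$ is at inner vertices at times $0,\dots,j-1$, since $m(k-1)=R-m$. At an inner vertex of $F$ all lattice edges stay in the window and all children are recorded, so all its edges belong to $H(F^{(k)})$. Hence for $j\le k$ the counts $c_j$ and $w_j$ at the root agree for $F$ and $H(F^{(k)})$.

**Step 2: define what it means to see $T$ around $0$.** Let $n>4R+1$. Give every slot an independent uniform $[0,1]$ mark $\xi_\sigma$, independent of all else; the marks serve only to order in-children. A *placement* of $T$ is $\varphi=(c_a)_{a\in T}$ with $c_a\in\mathbb Z_n$, $c_{\rm root}=0$, and the sets $c_a+W$ pairwise disjoint and of size $2R+1$. Put $V^\circ=\bigcup_{|a|<k}(c_a+W)$. Let $\mathcal E_\varphi(T)$ be the event that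

1. $B_{c_a+x,s}=b_a(x,s)$ for all $a$ and all $(x,s)\in\Sigma_a$;
2. $U_{c_a+x,s}=c_{a'}$ for every out-child $a'$ of $a$ at $(x,s)$;
3. $B_{c_{a'},s}=1$ and $U_{c_{a'},s}=c_a+x$ for every in-child $a'$ of $a$ at $(x,s,j)$;
4. every slot $\sigma$ with $B_\sigma=1$ and $U_\sigma\in V^\circ$ is one of the slots in 2 or 3;
5. for each $a$ with $|a|<k$ and each $(x,s)$, the marks of the slots $(c_{a'},s)$ of the in-children $a'$ at $(x,s,j)$ are strictly increasing in $j$.

The slot $(c_{a'},s)$ in 3 is exactly the slot missing from $\Sigma_{a'}$.

**Step 3: identify the slots that land in a chart.** This serves the next two steps. Claim: on $\mathcal E_\varphi(T)$, for $|a|<k$ and $x\in W$, the slots with $B=1$ and $U=c_a+x$ are exactly the slots $(c_{a'},s)$ of the in-children $a'$ of $a$ at $(x,s,j)$, for all $s$ and $j$, and, if $x=0$ and $a$ is an out-child, the slot of its parent through which $a$ was reached. These slots qualify by 1, 2 and 3. Conversely, by 4 such a slot is in 2 or 3. If it is in 2, then $U=c_{a'}$ for an out-child $a'$, and $c_{a'}=c_a+x$ forces $a'=a$ and $x=0$ by disjointness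 of the windows. If it is in 3, then $U=c_b+y$ for an in-child of $b$ at $(y,s,j)$, and $c_b+y=c_a+x$ forces $b=a$, $y=x$.

**Step 4: the events $\mathcal E_\varphi(T)$, over all pairs $(T,\varphi)$, are disjoint.** We show that on $\mathcal E_\varphi(T)$ the configuration $(B,U,\xi)$ determines $(T,\varphi)$, generation by generation. The root chart is full and sits at $0$. Suppose the type and center of a chart $a$ are known, and, if it is an out-child, its parent's slot. The bits of $a$ are read off from $B$. If $|a|<k$, the bits give the out-children, and $U$ gives their centers. For each $(x,s)$, by Step 3 the type-$s$ slots with $B=1$ and $U=c_a+x$, apart from the known parent's slot, are those of the in-children at $(x,s,\cdot)$. So $N_a(x,s)$ and the set of their centers are determined, and by 5 the marks determine which is which.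

**Step 5: on $\mathcal E_\varphi(T)$ the counts $c_j$ and $w_j$ at vertex $0$ of $\tilde G_n$ equal those at the root of $H(T)$, for $j\le k$.** The map $\Phi(a,x)=c_a+x$ is injective. Let $(a,x)$ be inner and $v=\Phi(a,x)$. An edge of $\tilde G_n$ at $v$ comes from one of three kinds of slots.

- Own slots $(v,s)$. If $(x,s)\in\Sigma_a$, the edge goes to $\Phi(a,x+s)$ if the bit is $0$, and to $\Phi(\text{out-child},0)$ if it is $1$. If $(x,s)\notin\Sigma_a$, then $x=0$ and $a$ is $\mathrm{red}_s$, and by 3 the edge goes to $\Phi(\text{parent},x_a)$.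
- Slots $(v-s,s)$ with $B=0$, that is, lattice edges from the left. Here $x-s\in W$. These are exactly those with $(x-s,s)\in\Sigma_a$ and $b_a(x-s,s)=0$, since the inactive slot of a reduced chart has $B=1$. The edge goes to $\Phi(a,x-s)$.
- Slots with $B=1$ and $U=v$. As $v\in V^\circ$, Step 3 applies: they give one edge to $\Phi(a',0)$ for each in-child $a'$ at $(x,\cdot,\cdot)$, and, if $x=0$ and $a$ is an out-child, one edge to $\Phi(\text{parent},x_a)$.

None of these is a loop: the lattice edges join different vertices, and the shortcuts join different charts. This list is the list of edges of $H(T)$ at $(a,x)$. So $\Phi$ maps the edges at $(a,x)$ bijectively onto the edges of $\tilde G_n$ at $v$, respecting endpoints. By Step 1 a walk of length $j\le k$ in $H(T)$ is at inner vertices whenever it takes a step. By induction on the length, $\Phi$ gives a bijection of walks from the root with walks from $0$, and by injectivity closed walks correspond to closed walks.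

**Step 6: compute the probability of $\mathcal E_\varphi(T)$.** Let $N=N(T)$, let $N^\circ$ be the number of charts with $|a|<k$, so that $|V^\circ|=(2R+1)N^\circ$, and let $g\le m(2R+1)N$ be the number of active slots with bit $1$ in generation $k$. The active slots of all charts and the inactive slots of the reduced charts are all distinct. Each active slot contributes $p^{b}(1-p)^{1-b}$. Each out-child contributes $\frac1n$ by 2, and each in-child $\frac pn$ by 3; together this gives $n^{-(N-1)}$ and a factor $p$ per in-child. The $g$ slots must have $U\notin V^\circ$, by 4. The $nm-m(2R+1)N$ slots outside the charts must not have $B=1$ and $U\in V^\circ$. The order of marks contributes $1/N_a(x,s)!$ for each $(a,x,s)$ with $|a|<k$. Hence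
$$\mathbb P(\mathcal E_\varphi(T))=n^{-(N-1)}\prod_a\prod_{\Sigma_a}p^{b_a}(1-p)^{1-b_a}\prod_{|a|<k}\prod_{(x,s)}\frac{p^{N_a(x,s)}}{N_a(x,s)!}\Big(1-\frac{|V^\circ|}n\Big)^g\Big(1-\frac{p|V^\circ|}n\Big)^{nm-m(2R+1)N}.$$

**Step 7: sum over placements and compare with $P(T)$.** Let $Q_n(T)=\mathbb P\big(\bigcup_\varphi\mathcal E_\varphi(T)\big)=\sum_\varphi\mathbb P(\mathcal E_\varphi(T))$. We claim
$$Q_n(T)\ge P(T)\big(1-C_0N(T)^2/n\big),\qquad C_0=4R+1+2m(2R+1)^2.\tag{8}$$
If $C_0N^2\ge n$, this is trivial. Otherwise $(4R+1)N\le n$ and $|V^\circ|\le n$, and we estimate three factors.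

- Choose the centers one after the other. Each chart already placed excludes $4R+1$ positions. So there are at least $\prod_{i=1}^{N-1}(n-i(4R+1))\ge n^{N-1}\big(1-(4R+1)N^2/n\big)$ placements.
- $(1-|V^\circ|/n)^g\ge1-g|V^\circ|/n\ge1-m(2R+1)^2N^2/n$.
- For $y\in[0,1]$ we have $1-y\ge e^{-y}(1-y^2)$, because $e^y\ge1+y$. With $y=p|V^\circ|/n$,
$$(1-y)^{nm-m(2R+1)N}\ge(1-y)^{nm}\ge e^{-pm|V^\circ|}(1-nmy^2)\ge e^{-pm|V^\circ|}\big(1-m(2R+1)^2N^2/n\big).$$

Since $m|V^\circ|=m(2R+1)N^\circ$, we have $e^{-pm|V^\circ|}=\prod_{|a|<k}\prod_{(x,s)\in W\times[m]}e^{-p}$, exactly the exponential factors in (6). Multiplying, and using $(1-\alpha)(1-\beta)(1-\gamma)\ge1-\alpha-\beta-\gamma$ for numbers in $[0,1]$, we obtain (8).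

**Step 8: couple $\tilde G_n$ with $F$.** Let $T_n=T$ on $\bigcup_\varphi\mathcal E_\varphi(T)$, which is well defined by Step 4, and $T_n=\dagger$ if none of these events occurs. The total variation distance between the laws of $T_n$ and $F^{(k)}$ is $\sum_T(P(T)-Q_n(T))^+\le\frac{C_0}n\,\mathbb EN(F^{(k)})^2\le\frac Cn$, by (8) and (7). Take an optimal coupling of $T_n$ and $F^{(k)}$, and then sample $\tilde G_n$ given $T_n$ and $F$ given $F^{(k)}$. This couples $\tilde G_n$ and $F$ with
$$\mathbb P(T_n\ne F^{(k)})\le C/n.\tag{9}$$
On $\{T_n=F^{(k)}\}$, by Steps 1 and 5, $c_j$ and $w_j$ agree for $\tilde G_n$ at $0$ and $F$ at $o$, for $j\le k$.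

**Proposition 3.** For $j\le k$ and every $q\ge1$: $\mathbb E\,w_j(F)^q<\infty$, $\mathbb E\,c_j(F)^q<\infty$, and
$$|\mathbb Ec_j(\tilde G_n,0)-\mathbb Ec_j(F)|+|\mathbb Ew_j(\tilde G_n,0)-\mathbb Ew_j(F)|\le Cn^{-1+1/q}.$$

*Proof.* **Step 1: bound the moments in $\tilde G_n$.** By rotation invariance we may average over all vertices, and then Lemma 1 applies:
$$\mathbb Ew_j(\tilde G_n,0)^q=\mathbb E\,\frac1n\sum_vw_j^{\tilde A}(v)^q\le\mathbb E\,\frac1n\sum_v\tilde d(v)^{jq}=\mathbb E\,\tilde d(0)^{jq}\le C.\tag{10}$$

**Step 2: transfer the bound to $F$.** By (8), $\liminf_nQ_n(T)\ge P(T)$ for every $T$. Fatou's lemma for the sum over $T$ gives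
$$\mathbb Ew_j(F)^q=\sum_TP(T)\,w_j(H(T))^q\le\liminf_n\sum_TQ_n(T)\,w_j(H(T))^q\le\liminf_n\mathbb Ew_j(\tilde G_n,0)^q\le C.\tag{11}$$
Also $c_j\le w_j$.

**Step 3: compare the means.** Under (9) the counts differ only on an event of probability at most $C/n$. By Hölder, each difference of means is at most $\big(\|w_j(\tilde G_n,0)\|_q+\|w_j(F)\|_q\big)(C/n)^{1-1/q}$. For the finitely many $n\le4R+1$ the claim holds after enlarging $C$. $\square$

## Convergence, rate and almost sure convergence

*Proof of Theorem 1 and Theorem 2(a), (b).* Proposition 3 gives $m_k<\infty$. Let $q\ge2$. Apply Propositions 1, 2 and 3, in this order, to the three terms of (3):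
$$\Big\|\tfrac1n\operatorname{tr}A_n^k-m_k\Big\|_{L^q}\le C\big(n^{-1+1/q}+n^{-1/2}+n^{-1+1/q}\big)\le Cn^{-1/2},$$
because $\frac1n(Cn)^{1/q}\le Cn^{-1+1/q}$, $\frac1n(Cn^{q/2})^{1/q}\le Cn^{-1/2}$, and $-1+\frac1q\le-\frac12$. For $1\le q<2$ use that $L^q$ norms increase in $q$. This is the first part of (a), and Theorem 1 follows.

For the bias, take expectations in (3). The middle term drops out, and Propositions 1 and 3 leave $Cn^{-1+1/q}$ with $q$ arbitrarily large.

For (b), Markov's inequality with $q=4$ gives $\mathbb P\big(|\frac1n\operatorname{tr}A_n^k-m_k|>\varepsilon\big)\le C\varepsilon^{-4}n^{-2}$. This is summable, so the first Borel–Cantelli lemma applies, whatever the joint law of the graphs. $\blacksquare$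

## The limiting spectral measure

Let $L_n$ be the empirical spectral distribution of $A_n$, so that $\int x^k\,dL_n=\frac1n\operatorname{tr}A_n^k$. Two textbook facts from Billingsley, *Probability and Measure*, are used: if $\sum_km_kr^k/k!$ converges for some $r>0$, at most one probability measure has moments $(m_k)$ (Thm 30.1); and if a probability measure is determined by its moments, convergence of moments to them implies weak convergence (Thm 30.2, the method of moments).

*Proof of Theorem 2(c).* **Step 1: uniqueness.** Apply (10) and (11) with $q=1$ and $j=k$, and then (4) with $\theta=1$ and $x^k\le k!\,e^x$: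
$$0\le m_k\le\mathbb Ew_k(F)\le\sup_n\mathbb E\,\tilde d(0)^k\le k!\,e^{2m+pm(e-1)}.$$
So $\sum_km_kr^k/k!$ has radius of convergence at least $1$.

**Step 2: existence and convergence.** By (b), almost surely $\int x^k\,dL_n\to m_k$ for all $k$ at once. On this event second moments are bounded, so $(L_n)$ is tight. Moments of order $2j+2$ are bounded, so $x^j$ is uniformly integrable, and every subsequential weak limit has moments $(m_k)$. Thus a measure $\mu$ with these moments exists. It is unique by Step 1, and $L_n\to\mu$ weakly.

**Step 3: the support.** If $p=0$, then $F$ is the $K$-regular lattice, so $m_{2k}\le K^{2k}$ for all $k$ and $\mu$ is supported in $[-K,K]$. If $p>0$, the walks $o\to u_1\to o\to u_2\to\cdots\to u_k\to o$ show $c_{2k}(F)\ge d(o)^k$. The degree $d(o)$ is at least the number of incoming shortcuts, a $\mathrm{Poisson}(pm)$ variable, hence unbounded. So $m_{2k}^{1/2k}\ge(\mathbb Ed(o)^k)^{1/2k}\to\infty$. For a measure supported in $[-M,M]$ this quantity is at most $M$, so the support of $\mu$ is unbounded. $\blacksquare$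

Consequently, for $p>0$ the convergence is not uniform in $k$: for fixed $n$, $\frac1n\operatorname{tr}A_n^{2k}\le n^{2k}$, while $m_{2k}^{1/2k}\to\infty$ as $k\to\infty$.

## Dependence on $p$, and why $n^{-1/2}$ is sharp

*Proof of Theorem 2(d).* Let $f=\operatorname{tr}\tilde A^k=\sum\operatorname{tr}(\tilde E_{\sigma_1}\cdots\tilde E_{\sigma_k})$, summed over all $k$-tuples of slots, and $h_n(p)=\frac1n\mathbb E_pf$.

**Step 1: $m_k$ is a polynomial in $p$ and $h_n'\to m_k'$.** Expand each trace into products of $k$ matrix entries and group the entries by slot. For a slot $\sigma$ the grouped factor is a function of $X_\sigma$ of the form $(1-B_\sigma)g_0+B_\sigma g_1(U_\sigma)$; its expectation is affine in $p$, and the factors of distinct slots are independent. There are at most $k$ distinct slots, so $h_n$ is a polynomial of degree $\le k$. By Proposition 3, $h_n(p)=\mathbb Ec_k(\tilde G_n,0)\to m_k(p)$ for every $p\in[0,1]$. By interpolation at $k+1$ points the coefficients converge. So $m_k$ is a polynomial of degree $\le k$, and $h_n'\to m_k'$.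

**Step 2: bound the variance from below by the part that depends on single bits.** For $p\in\{0,1\}$ the asserted lower bound is $0$. Let $p\in(0,1)$ and $g_\sigma=\mathbb E[f|B_\sigma]-\mathbb Ef$. These variables are centered and independent, and $\mathbb E[(f-\mathbb Ef)g_\sigma]=\mathbb Eg_\sigma^2$. Expanding the square,
$$0\le\mathbb E\Big(f-\mathbb Ef-\sum_\sigma g_\sigma\Big)^2=\operatorname{Var}f-\sum_\sigma\mathbb Eg_\sigma^2.$$
With $D_\sigma=\mathbb E[f|B_\sigma=1]-\mathbb E[f|B_\sigma=0]$ we have $\mathbb Eg_\sigma^2=p(1-p)D_\sigma^2$, so $\operatorname{Var}f\ge p(1-p)\sum_\sigma D_\sigma^2$.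

**Step 3: recognize $\sum_\sigma D_\sigma$ as a derivative.** Give each slot its own parameter $p_\sigma$. Then $\mathbb Ef$ is affine in each $p_\sigma$, with $\partial_{p_\sigma}\mathbb Ef=D_\sigma$. By the chain rule on the diagonal, $\sum_\sigma D_\sigma=nh_n'(p)$. There are $nm$ slots, so Cauchy–Schwarz gives $\sum_\sigma D_\sigma^2\ge\frac{(nh_n'(p))^2}{nm}$, and
$$n\operatorname{Var}(f/n)=\tfrac1n\operatorname{Var}f\ge\frac{p(1-p)}m\,h_n'(p)^2\to\frac{p(1-p)}m\,m_k'(p)^2.$$

**Step 4: pass from $\tilde A$ to $A_n$.** By Proposition 1 with $q=4$, $\big\|\frac1n(\operatorname{tr}A_n^k-f)\big\|_{L^2}\le\frac1n(Cn)^{1/4}\le Cn^{-3/4}=o(n^{-1/2})$. The standard deviations of $\frac1n\operatorname{tr}A_n^k$ and $\frac1nf$ differ by at most this, so the lower bound holds for $A_n$.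

**Step 5: $m_k'\ne0$ for $K\ge4$, $k=3$.** A closed walk of length $3$ traverses a triangle. Each shortcut of $F$ is a bridge, hence in no triangle, so the walk uses three distinct lattice edges of the initial path. Each is present with probability $1-p$, independently. Thus $m_3(p)=m_3(0)(1-p)^3$, and $m_3(0)>0$ because $0,1,2$ is a triangle when $m\ge2$. So $m_3'(p)\ne0$ for $p<1$.

**Step 6: $m_k'\ne0$ for $K=2$, $k=4$.** We computed $m_4(p)=6+2p(2-p)$ directly. Here is a second derivation, which uses only degrees. The component of $o$ is a tree, so $c_4(o)=d(o)^2+w_2(o)-d(o)$. By Proposition 3 and rotation invariance, $\mathbb Ew_2(F)=\lim_n\mathbb E\frac1n\mathbf 1^T\tilde A^2\mathbf 1=\lim_n\mathbb E\,\tilde d(0)^2=\mathbb E\,d(o)^2$; the last limit holds because $\tilde d(0)=w_1(\tilde G_n,0)$ equals $w_1(F)=d(o)$ with probability $1-O(1/n)$ under (9), and all moments are bounded. With $d(o)=1+\mathrm{Bernoulli}(1-p)+\mathrm{Poisson}(p)$ we have $\mathbb Ed(o)=2$ and $\mathbb Ed(o)^2=4+p(2-p)$, so $m_4(p)=2\,\mathbb Ed(o)^2-2=6+2p(2-p)$. Hence $m_4'(p)=4(1-p)\ne0$ for $p<1$.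

**Step 7: read off sharpness.** Let $p\in(0,1)$, take $k$ as in Step 5 or 6, and put $Y_n=\frac1n\operatorname{tr}A_n^k-m_k$. Then $\mathbb EY_n^2\ge\operatorname{Var}(Y_n)\ge cn^{-1}$ for some $c>0$ and all large $n$, so the rate in (a) is sharp in $L^2$ and hence in $L^q$ for $q\ge2$. It is also sharp for $1\le q<2$: by Hölder $\mathbb EY_n^2\le(\mathbb E|Y_n|)^{2/3}(\mathbb EY_n^4)^{1/3}$, and $\mathbb EY_n^4\le Cn^{-2}$ by (a), so $\mathbb E|Y_n|\ge(\mathbb EY_n^2)^{3/2}(\mathbb EY_n^4)^{-1/2}\ge c'n^{-3/2}\,n=c'n^{-1/2}$ with $c'>0$. $\blacksquare$
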